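# Three actions already force arbitrarily large menus of experiments

## 1. Two actions and a doubling sequence of beliefs

A buyer must guess which of two states holds. A right guess costs nothing and a wrong guess costs $1$. A seller who can observe the state offers information about it, possibly noisy, at various prices. How many different offers does the seller need in order to maximize revenue? In this section we settle one family of cases, with arbitrarily many buyer types: one paid offer is enough. The rest of the lecture is about what happens to this answer when the buyer has a third action.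

We set up the model for $m$ actions at once, because the main lemma of this section will be reused.

**The buyer.** The state is $\omega\in\{1,2\}$, the actions are $k\in[m]=\{1,\dots,m\}$, and the payoff $u(\omega,k)$ is commonly known. The buyer's private type is his belief $\theta\in[0,1]$, the probability of $\omega=1$. Types are drawn from a distribution $F$ known to the seller. We index types by $z=1-\theta=\Pr(\omega=2)$ instead, and describe $F$ as a distribution of $z$.

**Experiments.** An experiment $E$ is a row-stochastic $2\times|S|$ matrix with entries $\pi(\omega,s)$, the probability of signal $s\in S$ in state $\omega$. The set $S$ is finite (countable would also do). The fully informative experiment reveals the state. The example used throughout is $E_q$ with $q\in[0,1]$. It has two signals $p,r$, with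
$$\pi(1,p)=1,\qquad \pi(2,p)=q,\qquad \pi(2,r)=1-q .$$
Signal $r$ proves that the state is $2$. $E_1$ is uninformative and $E_0$ is fully informative.

**Value.** With $\theta_1=1-z$ and $\theta_2=z$, the value of $E$ to type $z$ is
$$V_z(E)=\sum_{s}\max_k\sum_\omega\theta_\omega\pi(\omega,s)u(\omega,k)-\max_k\sum_\omega\theta_\omega u(\omega,k).$$
It is nonnegative, because a sum of maxima is at least the maximum of the sum. It is $0$ if the type is certain of the state.

**Mechanisms.** A mechanism is a menu $\{(E(z),t(z))\}_{z\in[0,1]}$ of experiments and prices, one option for every type in $[0,1]$ whether or not $F$ charges it, such that for all $z,z'$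
$$V_z(E(z))-t(z)\ge V_z(E(z'))-t(z')\ \text{ (IC)},\qquad V_z(E(z))-t(z)\ge0\ \text{ (IR)}.$$
Its revenue is $\mathbb E_{z\sim F}[t(z)]$, and it is optimal if its revenue is maximal over all IC and IR mechanisms. Its cardinality is the number of distinct options $(E,t)$. A finite list of options that contains a zero-price option becomes a mechanism if each type is given a best option from the list: IC is clear, and IR holds because $V\ge0$. Ties may be broken as the seller likes.

**Costs.** It is easier to count losses than payoffs. Put $c(\omega,k)=1-u(\omega,k)$ and
$$b(z)=\min_k\big[(1-z)c(1,k)+zc(2,k)\big],\qquad C_E(z)=\sum_s\min_k\big[(1-z)\pi(1,s)c(1,k)+z\pi(2,s)c(2,k)\big].$$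
Since $\sum_s\pi(\omega,s)=1$,
$$V_z(E)=b(z)-C_E(z).\tag{1}$$
Call $C_E(z)+t$ the net cost of the option $(E,t)$ for type $z$. IC says that each type minimizes net cost over the menu. IR says that the net cost is at most $b(z)$.

For an example, take the guessing costs $(c(1,k),c(2,k))=(0,1)$ and $(1,0)$ and the experiment $E_q$. For $z\le\frac12$ the buyer guesses $1$ at $p$, where the two guesses cost $qz$ and $1-z\ge qz$, and he guesses $2$ at $r$. So $C_{E_q}(z)=qz$, $b(z)=z$ and $V_z(E_q)=(1-q)z$.

Now fix $n\ge2$ and the doubling beliefs
$$y_j=2^{\,j-1-n}\quad(1\le j\le n),\qquad y_1=2^{-n},\quad y_n=\tfrac12,\quad y_{j+1}=2y_j .$$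

Given a mechanism, let $(E_j,t_j)$ be the option of type $y_j$, with entries $\pi_j$. For every signal of $E_j$ fix an optimal action of $y_j$, and let $S_k$ be the set of signals at which $y_j$ plays $k$ (the dependence on $j$ is not written). Put
$$a_j=\sum_kc(1,k)\pi_j(1,S_k),\qquad d_j=\sum_kc(2,k)\pi_j(2,S_k).$$
These are the expected losses of $y_j$ in state $1$ and in state $2$, so the net cost of $y_j$ is
$$\Lambda_j=(1-y_j)a_j+y_jd_j+t_j.\tag{2}$$

**Lemma 1.** Let $m$ be arbitrary and all costs nonnegative. In every IC mechanism there are $e_1,\dots,e_n\ge0$ with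
$$t_j=2\Lambda_j-\Lambda_{j+1}-a_j-e_j\quad(j<n),\qquad t_n=\Lambda_n-e_n,\tag{3}$$
and
$$\sum_{j<n}2^{-j}t_j+2^{1-n}t_n=\Lambda_1-\sum_{j<n}2^{-j}(a_j+e_j)-2^{1-n}e_n.\tag{4}$$

**Proof.** The point is that type $y_{j+1}$ can imitate $y_j$. Let $j<n$. If $y_{j+1}$ takes $(E_j,t_j)$ and responds to each signal as $y_j$ does, his net cost is $(1-y_{j+1})a_j+y_{j+1}d_j+t_j=\Lambda_j+(y_{j+1}-y_j)(d_j-a_j)$. By IC, and because $y_{j+1}-y_j=y_j$,
$$\Lambda_{j+1}\le\Lambda_j+y_j(d_j-a_j).$$
Let $e_j\ge0$ be the right side minus the left side, so $y_j(d_j-a_j)=\Lambda_{j+1}-\Lambda_j+e_j$. By (2), $t_j=\Lambda_j-a_j-y_j(d_j-a_j)$, and substitution gives the first half of (3). For the second half put $e_n=(1-y_n)a_n+y_nd_n\ge0$. Finally, by (3), the left side of (4) is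
$$\sum_{j<n}\big(2^{1-j}\Lambda_j-2^{-j}\Lambda_{j+1}\big)+2^{1-n}\Lambda_n-\sum_{j<n}2^{-j}(a_j+e_j)-2^{1-n}e_n .$$
The first sum telescopes to $\Lambda_1-2^{1-n}\Lambda_n$, which proves (4). $\blacksquare$

The weights in (4) suggest a distribution. Let $\delta=4^{-n}$, and let $F$ have support $\{y_1,\dots,y_n\}$ with weights
$$f_j=(1-\delta)2^{-j}\ (j<n),\qquad f_n=(1-\delta)2^{1-n}+\delta,\tag{5}$$
which sum to $1$. Its revenue is $(1-\delta)$ times the left side of (4), plus $\delta t_n$. In the guessing problem the value of full information to $y_j$ is $y_j$. Under the weights $2^{-1},\dots,2^{1-n},2^{1-n}$ the types $y_j,\dots,y_n$ have total mass $2^{1-j}$, so posting the price $y_j$ earns $2^{1-j}y_j=2^{-n}$ for every $j$: the seller is indifferent. The extra mass $\delta$ at the top breaks the tie.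

**Proposition 2.** Let $m=2$, with costs $(0,1)$ and $(1,0)$, and let $F$ be as in (5). The menu {(uninformative, $0$), (fully informative, $\frac12$)} is optimal, with revenue $(1-\delta)y_1+\frac\delta2$. Two options suffice, however many types there are.

**Proof.** Full information is worth $\min(z,1-z)$ to type $z$, so only $y_n=\frac12$ buys (breaking his tie). The revenue is $\frac12f_n=(1-\delta)2^{-n}+\frac\delta2$. Conversely, in any mechanism the left side of (4) is at most $\Lambda_1\le b(y_1)=y_1$ by IR. Also $t_n\le\Lambda_n\le b(\tfrac12)=\tfrac12$, by (3) and IR. So the revenue is at most $(1-\delta)y_1+\frac\delta2$. $\blacksquare$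

As context, not used below: for two states and two actions, Bergemann, Bonatti and Smolin (*The Design and Price of Information*, AER 2018) show that an optimal menu needs at most two experiments. What changes when there are more actions?

## 2. Is the menu size bounded in terms of the number of actions?

For a binary state and $m$ actions, Bergemann, Cai, Velegkas and Zhao ("Is Selling Complete Information (Approximately) Optimal?", arXiv:2202.09013 (2022)) prove that selling only the fully informative experiment at a suitable price is an $O(m)$-approximation to the optimal revenue, and that this ratio is tight up to an absolute constant. As a consequence, there are instances in which the optimal menu must grow at least linearly in $m$. The problem treated here comes from that paper and asks for a bound in the other direction.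

**Problem.** Is there a function $h:\mathbb N\to\mathbb N$ such that, for every $m\ge3$, every payoff function $u$ on $\{1,2\}\times[m]$ and every type distribution $F$ on $[0,1]$, some revenue-optimal menu has cardinality at most $h(m)$?

There is an easy bound in terms of a different parameter.

**Proposition 3.** In any environment, if $F$ has $n$ support points, every mechanism can be replaced by one with at most $n+1$ options and the same revenue.

**Proof.** Keep the options of the $n$ support types, add (uninformative, $0$), and let all other types choose a best option. Each support type still finds his own option best: against the other kept options by the old IC, and against the added option, which has utility $0$, by the old IR. $\blacksquare$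

So a distribution that forces many options needs many support points. The two-action example shows that many support points are not sufficient. The answer to the problem is that no $h$ exists: for every $m\ge3$ and $n\ge2$ we shall construct $u$ and an $F$ with $n$ support points for which every optimal menu has at least $n+1$ options. The bound $n+1$ of Proposition 3 is thus attained, already with three actions.

## 3. A hedging action: two types need three options

Add to the guesses $(0,1)$ and $(1,0)$ a hedge with cost $\kappa$ in state $1$ and $\frac12$ in state $2$. Take $n=2$, so $y_1=\frac14$, $y_2=\frac12$, $\delta=\frac1{16}$, and let $\kappa=\frac16$. The costs are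
$$(0,1),\qquad(\tfrac16,\tfrac12),\qquad(1,0),$$
and the weights are $f_1=\frac{15}{32}$ and $f_2=\frac{17}{32}$. Then
$$b(\tfrac14)=\min(\tfrac14,\tfrac18+\tfrac18,\tfrac34)=\tfrac14,\qquad b(\tfrac12)=\min(\tfrac12,\tfrac1{12}+\tfrac14,\tfrac12)=\tfrac13.$$

**Upper bound.** Lemma 1 does not care how many actions there are. It gives $\frac12t_1+\frac12t_2\le\Lambda_1\le\frac14$, and IR gives $t_2\le\Lambda_2\le\frac13$. So
$$R=\tfrac{15}{16}\big(\tfrac12t_1+\tfrac12t_2\big)+\tfrac1{16}t_2\le\tfrac{15}{64}+\tfrac1{48}=\tfrac{49}{192}.$$
Equality forces $t_2=\frac13$ and $t_1=\frac16$.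

**A menu that attains it.** Offer (uninformative, $0$), $(E_{1/3},\frac16)$ and (fully informative, $\frac13$). Type $\frac14$ has net cost $\frac14$ at the first option and $\frac13$ at the third. At the second, his three actions at $p$ give $\frac1{12}+\frac16=\frac14$, then $\frac18+\frac1{24}+\frac16=\frac13$, then $\frac34+\frac16$, so his net cost is $\frac14$. Type $\frac12$ has net cost $\frac13$ at the first and third options. At the second his actions at $p$ give $\frac16+\frac16=\frac13$, then $\frac1{12}+\frac1{12}+\frac16=\frac13$, then $\frac12+\frac16$, so again $\frac13$. With ties broken for the seller the prices paid are $\frac16$ and $\frac13$, and the revenue is $\frac{15}{192}+\frac{34}{192}=\frac{49}{192}$.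

So every optimal mechanism charges the two types two different positive prices. The type $z=0$ has value $0$ for everything and cannot pay a positive price. Hence at least three options are needed. The old proof, with a different value of $b(\frac12)$, settles the case $n=2$.

## 4. Three types: participation at the top is too weak

Try the same with $n=3$: $y=(\frac18,\frac14,\frac12)$, costs $(0,1)$, $(\kappa,\frac12)$, $(1,0)$, and now $\kappa=\frac1{14}$ (we shall see why). Then $b(\frac12)=\frac14+\frac\kappa2=\frac27$, and the argument gives $R\le(1-\delta)\frac18+\delta\cdot\frac27$. This bound is not attained. We check this, because the reason is the idea of the proof.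

Equality would need $t_3=\frac27$ and equality in (4) with $\Lambda_1=\frac18$, hence $a_1=a_2=e_1=e_2=0$. Suppose $a_j=0$. The hedge and the guess $2$ have positive cost in state $1$, so every signal with positive probability in state $1$ lies in $S_1$, up to signals of probability zero. At the other signals $y_j$ is sure of state $2$ and loses nothing. So with $q=\pi_j(2,S_1)$ we have $\Lambda_j=t_j+qy_j$.

Now let the next type $y_{j+1}=2y_j$ take this option, but play the hedge on $S_1$. His net cost is
$$t_j+\kappa(1-y_{j+1})+\tfrac q2\,y_{j+1}=t_j+qy_j+\kappa(1-y_{j+1})=\Lambda_j+\kappa(1-y_{j+1}).$$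
The hedge halves the loss in state $2$ and the next type doubles the probability of state $2$, so $q$ drops out. Whatever option $j$ is, the net cost can climb only by $\kappa(1-y_{j+1})$ from one type to the next. Here
$$\Lambda_1\le\tfrac7{56},\qquad\Lambda_2\le\tfrac7{56}+\tfrac3{56}=\tfrac{10}{56},\qquad\Lambda_3\le\tfrac{10}{56}+\tfrac2{56}=\tfrac{12}{56}=\tfrac3{14},$$
which is below $\frac27=\frac{16}{56}$. So $t_3=\frac27$ is incompatible with $a_1=a_2=0$. The inequality that stops being useful for $n\ge3$ is $t_n\le b(\frac12)$, and its replacement is the chain of hedging deviations.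

This also tells us what the optimal menu should be: all inequalities should be equalities. Option $j$ should be $E_{q_j}$ at a price such that the response "guess $1$ at $p$" has net cost on a line $L_j$ through the points $(y_j,\Lambda_j)$ and $(y_{j+1},\Lambda_{j+1})$, and the response "hedge at $p$" should give the line $L_{j+1}$ of the next option. The hedge turns $q_jz+T$ into $\kappa(1-z)+\frac{q_j}2z+T$, so
$$q_{j+1}=\tfrac{q_j}2-\kappa,\qquad\text{and the price grows by }\kappa\text{ at each step.}$$
Start from the uninformative option, $q_0=1$ at price $0$. Then $q_j+2\kappa=(1+2\kappa)2^{-j}$. Ending with full information, $q_n=0$, requires $2\kappa\cdot2^n=1+2\kappa$, that is $\kappa=\frac1{2(2^n-1)}$: this is $\frac16$ for $n=2$ and $\frac1{14}$ for $n=3$. With this $\kappa$, the lines $L_{j-1}$ and $L_j$ cross where $(q_{j-1}-q_j)z=\kappa$. Since $q_{j-1}-q_j=(1+2\kappa)2^{-j}=2\kappa\,2^{n-j}$, that is at $z=2^{j-1-n}=y_j$.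

One loose end remains. A mechanism with $a_j>0$ may climb faster than $\kappa(1-y_{j+1})$. It will turn out that the extra climb is at most $a_j/\kappa$, and such a mechanism also loses $a_j$ in (4). The extra climb only helps through the mass $\delta$, so a small $\delta$ makes it unprofitable.

## 5. The instance with $m$ actions and $n$ types

Fix $m\ge3$ and $n\ge2$. Let
$$D=2^n-1,\qquad\kappa=\frac1{2D}\le\frac16,\qquad y_j=2^{\,j-1-n},\qquad\delta=4^{-n},$$
and let $F$ be the distribution (5).

**Costs.** Write actions as pairs $(c(1,k),c(2,k))$. Action $1$ is $(0,1)$, action $2$ is $(\kappa,\frac12)$, action $m$ is $(1,0)$. All costs lie in $[0,1]$, and every action $k\ge3$ satisfies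
$$c(1,k)\ge\kappa,\qquad c(1,k)+c(2,k)\ge\kappa+\tfrac12.\tag{6}$$
Action $m$ satisfies (6) because $\kappa\le\frac16$. For $m=3$ there is nothing else. For $m>3$ one may take $(1,1)$ for each extra action.

**Non-redundant extra actions.** One can also make every action matter. Put actions $2,\dots,m$ in order at distinct abscissas from $\kappa$ to $1$ on the curve
$$\phi(x)=\tfrac12\Big(\frac{1-x}{1-\kappa}\Big)^{3/2},\qquad\phi(\kappa)=\tfrac12,\quad\phi(1)=0 .$$
It is strictly convex and decreasing, and $\phi'(x)=-\frac3{4(1-\kappa)}\big(\frac{1-x}{1-\kappa}\big)^{1/2}\ge-\frac3{4(1-\kappa)}\ge-0.9$. So $x+\phi(x)$ is increasing, and (6) holds. The segment from $(0,1)$ to $(\kappa,\frac12)$ has slope $-D\le-3$, steeper than every chord of the curve. So the $m$ points are in strictly convex position on a decreasing chain. Each intermediate point is the unique minimizer of $(1-z)x+zy$ over the $m$ points $(x,y)$, for a $z\in(0,1)$ whose level lines have slope strictly between those of the two neighboring segments. Action $1$ is uniquely optimal at $z=0$ and action $m$ at $z=1$. Thus each action is uniquely optimal at some belief.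

**Target values.** Define
$$\Lambda_j^*=\kappa(1+j-2^{\,j-n}),\qquad R^*=(1-\delta)y_1+\delta n\kappa .$$
We shall use the identities
$$\Lambda_1^*=\kappa(2-2^{1-n})=y_1,\quad\Lambda_n^*=n\kappa,\quad\Lambda_{j+1}^*-\Lambda_j^*=\kappa(1-y_{j+1}),\quad2\Lambda_j^*-\Lambda_{j+1}^*=j\kappa.\tag{7}$$
For the first, $\kappa(2-2^{1-n})=\frac{2^{1-n}(2^n-1)}{2(2^n-1)}=2^{-n}$. The second is immediate. For the third, $1-2^{j+1-n}+2^{j-n}=1-2^{j-n}$ and $y_{j+1}=2^{j-n}$. In the fourth, the powers of $2$ cancel and $2(1+j)-(2+j)=j$.

**Theorem 4.** The optimal revenue is $R^*$. In every optimal mechanism type $y_j$ pays exactly $j\kappa$, $j=1,\dots,n$. Hence every optimal menu has at least $n+1$ options, and there is an optimal menu with exactly $n+1$ options.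

**Corollary 5.** For every $m\ge3$ there is no finite upper bound, depending only on $m$, on the cardinality of the optimal menu. No function $h$ as in the problem exists.

The corollary follows at once: if $h$ existed, Theorem 4 with $n=\max(2,h(m))$ would give a pair $(u,F)$ for which every optimal menu has at least $n+1>h(m)$ options.

The proof of Theorem 4 takes the next three sections: a menu, an upper bound, and the equality case.

## 6. A ladder of lines

**Step 1: the menu.** We write down the menu predicted in Section 4. Let
$$q_j=\frac{2^{n-j}-1}D,\qquad L_j(z)=q_jz+j\kappa\qquad(0\le j\le n+1).$$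
Here $q_0=1$ and $q_n=0$. The value $q_{n+1}=-\kappa$ is used only to define $L_{n+1}$. The menu is
$$\{(E_{q_j},\,j\kappa)\}_{j=0}^n .$$

**Step 2: net costs for $z\le\frac12$.** The purpose is to show that option $j$ has net cost $\min(L_j(z),L_{j+1}(z))$. Signal $r$ occurs only in state $2$, so action $m$ makes its cost $0$. At signal $p$:

- Action $1$ gives total net cost $q_jz+j\kappa=L_j(z)$.
- Action $2$ gives $(1-z)\kappa+\frac{q_j}2z+j\kappa=(j+1)\kappa+\big(\frac{q_j}2-\kappa\big)z=L_{j+1}(z)$, because $\frac{q_j}2-\kappa=\frac{(2^{n-j}-1)-1}{2D}=q_{j+1}$.
- An action $k\ge3$ is no better than action $2$. The difference of their costs at $p$ is $(1-z)(c(1,k)-\kappa)+q_jz(c(2,k)-\frac12)$. If $c(2,k)\ge\frac12$, both terms are nonnegative by (6). If $c(2,k)<\frac12$, then $q_jz\le z\le1-z$, so the difference is at least $(1-z)\big(c(1,k)+c(2,k)-\kappa-\frac12\big)\ge0$ by (6).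

**Step 3: who buys what.** We locate the minimum of the lines at each $y_i$. Since $\frac1D=2\kappa$, for $1\le j\le n+1$
$$L_j(z)-L_{j-1}(z)=\kappa-\frac{2^{n-j}}Dz=\kappa\big(1-2^{\,n-j+1}z\big),\tag{8}$$
which is $\le0$ if and only if $z\ge2^{\,j-1-n}$. At $z=y_i=2^{i-1-n}$ it is $\le0$ for $j\le i$ and $>0$ for $j>i$. So $\min_{0\le j\le n+1}L_j(y_i)=L_i(y_i)$. Every option's net cost at $y_i$ is a minimum of two of these lines, hence at least $L_i(y_i)$, and option $i$ attains $L_i(y_i)$. So option $i$ is a best choice for $y_i$ (option $i-1$, with the hedge at $p$, ties with it). Give option $i$ to $y_i$, and give every other type a best option. Option $0$ is free, so IR holds and we have a mechanism.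

**Step 4: revenue.** Write $j=\sum_{i=1}^j1$. The tail sums of the weights $2^{-1},\dots,2^{1-n},2^{1-n}$ are $2^{1-i}$, so
$$\sum_{j<n}j2^{-j}+n2^{1-n}=\sum_{i=1}^n2^{1-i}=2-2^{1-n}.$$
Hence the revenue is $\sum_jf_j\,j\kappa=(1-\delta)\kappa(2-2^{1-n})+\delta n\kappa=(1-\delta)y_1+\delta n\kappa=R^*$ by (7).

**Step 5: the menu has exactly $n+1$ options.** Options $1,\dots,n$ are taken by $y_1,\dots,y_n$. Type $z=0$ has $C_E(0)=0$ for every $E$, so his net cost is the price, and he takes option $0$.

## 7. Upper bound for an arbitrary mechanism

Take any IC and IR mechanism and use the notation of Section 1. Since $c(1,1)=0$ and $c(2,1)=1$,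
$$a_j=\sum_{k\ge2}c(1,k)\pi_j(1,S_k),\qquad d_j=\pi_j(2,S_1)+\rho_j,\qquad\rho_j=\sum_{k\ge2}c(2,k)\pi_j(2,S_k).$$

**Step 1: imitation.** This is Lemma 1. We have (3) and (4) with all $e_j\ge0$, and $a_j\ge0$.

**Step 2: hedging.** We carry out the deviation of Section 4 without assuming $a_j=0$. The result to be proved is that for $j<n$
$$\Lambda_{j+1}-\Lambda_j=\kappa(1-y_{j+1})+\frac{a_j}\kappa-w_j\quad\text{with }w_j\ge0.\tag{9}$$
Let type $y_{j+1}$ take $(E_j,t_j)$, play action $2$ on $S_1$, and otherwise respond as $y_j$ does. His expected loss in state $1$ is $\kappa\pi_j(1,S_1)+a_j$, because $S_1$ contributed nothing to $a_j$. His expected loss in state $2$ is $\frac12\pi_j(2,S_1)+\rho_j$. By IC,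
$$\Lambda_{j+1}\le t_j+(1-y_{j+1})\big[\kappa\pi_j(1,S_1)+a_j\big]+y_{j+1}\big[\tfrac12\pi_j(2,S_1)+\rho_j\big].$$
Subtract $\Lambda_j=t_j+(1-y_j)a_j+y_j[\pi_j(2,S_1)+\rho_j]$. The coefficient of $\pi_j(2,S_1)$ is $\frac12y_{j+1}-y_j=0$. The coefficient of $a_j$ is $y_j-y_{j+1}=-y_j$, and that of $\rho_j$ is $y_{j+1}-y_j=y_j$. So
$$\Lambda_{j+1}-\Lambda_j\le\kappa(1-y_{j+1})\pi_j(1,S_1)-y_ja_j+y_j\rho_j.\tag{10}$$

It remains to control $\rho_j$ by $a_j$. For $s\in S_k$ with $k\ge2$, type $y_j$ weakly prefers $k$ to action $m$, whose cost is $(1,0)$:
$$(1-y_j)c(1,k)\pi_j(1,s)+y_jc(2,k)\pi_j(2,s)\le(1-y_j)\pi_j(1,s).$$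
Hence $y_jc(2,k)\pi_j(2,s)\le(1-y_j)(1-c(1,k))\pi_j(1,s)\le\pi_j(1,s)$. Sum over $s\in S_k$ and $k\ge2$, and use $c(1,k)\ge\kappa$ for $k\ge2$:
$$y_j\rho_j\le\sum_{k\ge2}\pi_j(1,S_k)\le\frac1\kappa\sum_{k\ge2}c(1,k)\pi_j(1,S_k)=\frac{a_j}\kappa.$$
In (10) use also $\pi_j(1,S_1)\le1$ and $-y_ja_j\le0$. This gives $\Lambda_{j+1}-\Lambda_j\le\kappa(1-y_{j+1})+a_j/\kappa$, which is (9), with $w_j$ the slack.

**Step 3: participation at the bottom.** This starts the chain. By IR and because action $1$ costs $y_1$ to type $y_1$, $\Lambda_1\le b(y_1)\le y_1$. Write $\Lambda_1=y_1-r$ with $r\ge0$.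

**Step 4: the revenue identity.** We express the revenue exactly through the slacks. By (4),
$$\sum_{j<n}2^{-j}t_j+2^{1-n}t_n=y_1-r-\sum_{j<n}2^{-j}(a_j+e_j)-2^{1-n}e_n.$$
By (3), (9) and $y_1+\kappa\sum_{j=2}^n(1-y_j)=\Lambda_n^*=n\kappa$ (which is (7) summed),
$$t_n=n\kappa-r+\sum_{j<n}\Big(\frac{a_j}\kappa-w_j\Big)-e_n .$$
The revenue $R$ is $(1-\delta)$ times the first expression plus $\delta$ times the second. Therefore
$$R^*-R=r+\sum_{j<n}a_j\Big[(1-\delta)2^{-j}-\frac\delta\kappa\Big]+(1-\delta)\sum_{j<n}2^{-j}e_j+f_ne_n+\delta\sum_{j<n}w_j.\tag{11}$$

**Step 5: the signs.** All coefficients in (11) are positive. Only the bracket needs an argument. For $j\le n-1$,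
$$\frac\delta\kappa=2(2^n-1)4^{-n}=2^{1-n}(1-2^{-n})<2^{1-n}(1-4^{-n})\le(1-\delta)2^{-j}.$$
So $R\le R^*$. Together with Section 6, the optimal revenue is $R^*$.

## 8. Equality forces $n$ distinct prices

**Step 6: the payments.** Let $R=R^*$. Every term of (11) vanishes, and every coefficient is positive, so $r$ and all $a_j,e_j,w_j$ are $0$. Then $\Lambda_1=y_1=\Lambda_1^*$, and by (9) and (7) the increments of $\Lambda_j$ and $\Lambda_j^*$ agree, so $\Lambda_j=\Lambda_j^*$ for all $j$. Now (3) and (7) give $t_j=2\Lambda_j^*-\Lambda_{j+1}^*=j\kappa$ for $j<n$, and $t_n=\Lambda_n^*=n\kappa$.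

**Step 7: counting.** The prices $\kappa,2\kappa,\dots,n\kappa$ are distinct and positive, so they belong to $n$ distinct options. Type $z=0$ (that is, $\theta=1$) has value $0$ for every experiment. By IR his option has price $\le0$, and it is one more option. So every optimal menu has at least $n+1$ options, and the menu of Section 6 has exactly $n+1$. This proves Theorem 4, and with it Corollary 5. $\blacksquare$

Together with Proposition 3: for $F$ with $n$ support points, $n+1$ options always suffice, and for every $m\ge3$ and $n\ge2$ this bound is attained. Three actions already force the largest menu that $n$ support points allow.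

## 9. A strict revenue gap for menus with $n$ options

Identity (11) is quantitative, so near-optimal mechanisms have nearly the forced prices.

**Proposition 6.** In the instance of Section 5 there is $\gamma_n>0$ such that every mechanism with at most $n$ options has revenue at most $R^*-\gamma_n$.

**Proof.** Let a mechanism have revenue $R$, and put $\tau=R^*-R\ge0$.

**Step 1: all slacks are small.** Let $g_n>0$ be the smallest coefficient in (11). It depends only on $n$. All terms are nonnegative with sum $\tau$, so each of $r,a_j,e_j,w_j$ is at most $\tau/g_n$.

**Step 2: all prices are close to $j\kappa$.** By (9) and (7), $\Lambda_j-\Lambda_j^*=-r+\sum_{i<j}(a_i/\kappa-w_i)$. With (3) this gives, for $j<n$,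
$$t_j-j\kappa=-r+\sum_{i<j}\Big(\frac{a_i}\kappa-w_i\Big)-\Big(\frac{a_j}\kappa-w_j\Big)-a_j-e_j,\qquad t_n-n\kappa=-r+\sum_{i<n}\Big(\frac{a_i}\kappa-w_i\Big)-e_n .$$
These are linear forms in at most $3n$ quantities, with coefficients of absolute value at most $1+\frac1\kappa$. So $|t_j-j\kappa|\le M_n\tau$ with $M_n=3n(1+\frac1\kappa)/g_n$.

**Step 3: pigeonhole.** If there are at most $n$ options, two of the $n+1$ types $z=0,y_1,\dots,y_n$ share an option, hence a price. If they are $y_i,y_j$ with $i<j$, then $t_i=t_j$ and $\kappa\le(j-i)\kappa\le2M_n\tau$. If they are $z=0$ and $y_j$, then $t_j\le0$ and $\kappa\le j\kappa\le M_n\tau$. In both cases $\tau\ge\gamma_n:=\kappa/(2M_n)$. $\blacksquare$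

## 10. Stability under perturbation of payoffs and distributions

The examples so far have finite support and special payoffs. The gap lets us perturb both.

Recall that a coupling of two distributions $F,F'$ on $[0,1]$ is a pair $(\theta,\theta')$ of random variables on one probability space with these marginals, and $W_1(F,F')$ is the minimum of $\mathbb E|\theta-\theta'|$ over couplings. For point masses at $x$ and $y$ it equals $|x-y|$. On $[0,1]$, $W_1$ metrizes weak convergence.

**Theorem 7.** Fix $m\ge3$, $n\ge2$, and let $(u,F)$ be the instance of Section 5. There is a neighborhood of $(u,F)$ (sup norm on payoffs, weak topology on distributions) such that for every $(u',F')$ in it, some menu with $n+1$ options earns strictly more than the supremum of revenues of all menus with at most $n$ options. In particular no menu with at most $n$ options is optimal for $(u',F')$.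

Every such neighborhood contains distributions with smooth, everywhere positive densities. For small $\varepsilon>0$, replace the atom at each $y_j$ by a smooth density supported within $\varepsilon$ of $y_j$, multiply the result by $1-\varepsilon$ and add $\varepsilon$ times the uniform density. Then $W_1(F,F')\le(1-\varepsilon)\varepsilon+\varepsilon\le2\varepsilon$.

**Proof.** **Step 1: values move little.** Let $\|u-u'\|_\infty\le\sigma$ and $W_1(F,F')\le\eta^2$ with $\eta>0$. Take a coupling with $\mathbb E|\theta-\theta'|\le\eta^2$. By Markov's inequality $\Pr(|\theta-\theta'|>\eta)\le\eta$. The payoff $u=1-c$ takes values in $[0,1]$. So $V^u_\theta(E)$ is a difference of two convex functions of $\theta$ whose slopes, of the form $\sum_s[\pi(1,s)u(1,k_s)-\pi(2,s)u(2,k_s)]$ and $u(1,k)-u(2,k)$, lie in $[-1,1]$. Hence it is $2$-Lipschitz in $\theta$. Changing $u$ to $u'$ changes each of the two terms of $V$ by at most $\sigma$, so $|V^{u'}_\theta(E)-V^u_\theta(E)|\le2\sigma$. Together,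
$$|V^{u'}_{\theta'}(E)-V^u_\theta(E)|\le\zeta:=2\sigma+2\eta\quad\text{for all }E,\text{ if }|\theta-\theta'|\le\eta.\tag{12}$$
We assume $\zeta<1$. Then $V\le1+2\sigma\le2$ in both environments.

**Step 2: transfer of menus.** We claim: from a menu with $k<\infty$ options and revenue $\bar R$ in one of the two environments, one obtains a menu with at most $k$ options and revenue at least $\bar R-5\sqrt\zeta$ in the other.

First clean the given menu. Replace every price $t$ by $\max(t,0)$. A type who chose a price $\ge0$ still finds his option best, since no price has fallen and his own is unchanged; let him keep it. A type who chose a price $<0$ chooses a best option of the new list. His utility is at least $0$, because his old option now has price $0$ and $V\ge0$, and he now pays at least $0$. So we have a mechanism whose revenue has not fallen and whose number of options has not risen. (Choosing the first best option on the list keeps the choice measurable, since $V$ is continuous in the type.) Discard the options that no type takes. The remaining prices lie in $[0,2]$, since $0\le t\le V\le2$ for a type who takes the option. A type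 certain of the state has $V=0$, so by IR he takes an option of price $0$: the menu contains a zero-price option. Let $\bar R'\in[\bar R,2]$ be the new revenue.

Now put $\gamma=\sqrt\zeta$. In the other environment offer the same experiments at prices $(1-\gamma)t$, each type choosing a best option. The zero-price option guarantees IR. The discount is larger on dearer options, and this is what keeps buyers from moving down by much. Let $(\theta,\theta')$ be a coupled pair at distance at most $\eta$, let $\hat V,\tilde V$ be the values in the first and the second environment, and let the choices be $(\hat E,\hat t)$ and $(\tilde E,(1-\gamma)\tilde t)$. Add the two optimality conditions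
$$\hat V(\hat E)-\hat t\ge\hat V(\tilde E)-\tilde t,\qquad\tilde V(\tilde E)-(1-\gamma)\tilde t\ge\tilde V(\hat E)-(1-\gamma)\hat t .$$
The result is
$$\gamma(\tilde t-\hat t)\ge\big[\hat V(\tilde E)-\tilde V(\tilde E)\big]+\big[\tilde V(\hat E)-\hat V(\hat E)\big]\ge-2\zeta$$
by (12), so $\tilde t\ge\hat t-2\sqrt\zeta$. On the exceptional event, of probability at most $\eta$, we have $\tilde t\ge0\ge\hat t-2$. So $\mathbb E\tilde t\ge\bar R'-2\sqrt\zeta-2\eta$, and the new revenue is at least
$$(1-\gamma)(\bar R'-2\sqrt\zeta-2\eta)\ge\bar R'-2\gamma-2\sqrt\zeta-2\eta\ge\bar R'-5\sqrt\zeta\ge\bar R-5\sqrt\zeta .$$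
The first inequality uses $\bar R'\le2$, and the second uses $2\eta\le\zeta\le\sqrt\zeta$. This proves the claim.

**Step 3: comparison.** Apply the claim to the menu of Section 6: some menu with at most $n+1$ options earns at least $R^*-5\sqrt\zeta$ under $(u',F')$. Apply it in the reverse direction to any menu with at most $n$ options under $(u',F')$. The transferred menu has at most $n$ options, so by Proposition 6 it earns at most $R^*-\gamma_n$ under $(u,F)$. Hence the original earns at most $R^*-\gamma_n+5\sqrt\zeta$. Choose the neighborhood, by bounds on $\sigma$ and $\eta$, so that $\zeta<1$ and $10\sqrt\zeta<\gamma_n$. Then the first number strictly exceeds the second, and the first menu, not having at most $n$ options, has exactly $n+1$. $\blacksquare$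

## 11. The dependence of the payoffs on $n$

In these examples the payoff function depends on $n$, through $\kappa=\frac1{2(2^n-1)}$. The problem permits this, since $h(m)$ was to serve all payoff functions and all distributions at once. What is proved does not give unboundedness over $F$ for one fixed $u$, nor a single pair $(u,F)$ without a finite optimal menu; neither is claimed. With the two-action result of Bergemann, Bonatti and Smolin quoted in Section 1, the change to unbounded menus occurs exactly at $m=3$.
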